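# Two-point tests for isometries, and a bent copy of $L^1[0,1]$ inside itself

## A bent copy of $\ell^1$ inside itself

Take the real space $\ell^1$ of summable sequences and bend its first coordinate around a corner. Let
$$c(t)=(t,0)\ \text{ for } t\le 1,\qquad c(t)=(1,t-1)\ \text{ for } t\ge 1 .$$
In the plane with norm $|x|+|y|$ this path satisfies $\|c(t)-c(s)\|=|t-s|$. The only case to check is $s\le 1\le t$, where the distance is $(1-s)+(t-1)=t-s$. Writing $c=(c_1,c_2)$, define
$$F(x_1,x_2,x_3,\dots)=(c_1(x_1),c_2(x_1),x_2,x_3,\dots).$$
Then $\|F(x)-F(y)\|=|x_1-y_1|+\sum_{n\ge2}|x_n-y_n|=\|x-y\|$, so $F$ is an isometry of $\ell^1$ into itself. It is not affine: $F(0)=0$, yet $F(2e_1)=e_1+e_2$ while $2F(e_1)=2e_1$.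

So an isometry that is not onto can be bent. Suppose now that we may look at $F$ at only two points at a time, and we ask whether what we see could come from an isometry that *is* onto. At the pair $0,e_1$ there is nothing suspicious: $F(0)=0$ and $F(e_1)=e_1$, and the identity does the same. Now look at the pair $0,2e_1$, which $F$ sends to $0,e_1+e_2$. Could a surjective isometry $G$ of $\ell^1$ do this? Consider midpoints. A point $x$ with $\|x\|=\|2e_1-x\|=1$ satisfies, with $R=\sum_{n\ge 2}|x_n|$,
$$2=|x_1|+|2-x_1|+2R\ \ge\ 2+2R ,$$
so $R=0$, and then $|x_1|=|2-x_1|=1$ gives $x=e_1$. There is exactly one midpoint of this kind. On the other side, both $e_1$ and $e_2$ have distance $1$ from $0$ and from $e_1+e_2$. A surjective isometry $G$ with $G(0)=0$ and $G(2e_1)=e_1+e_2$ would map the first set of midpoints bijectively onto the second. This is impossible, so two points were enough to detect the bend.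

Does the two-point test detect every bend, in every space?

## Two-point tests and the class $\mathcal{TL}(X)$

Throughout, $\mathbb K$ is $\mathbb R$ or $\mathbb C$. "Isometry" means a distance-preserving map, with no linearity assumed. A map is *affine* if it is a translation of a real linear map.

**Definition.** Let $X$ be a normed space. $\mathcal{TL}(X)$ is the set of maps $\Phi\colon X\to X$ such that for any $a,b\in X$ there is a surjective isometry $\Phi_{a,b}\colon X\to X$ with $\Phi_{a,b}(a)=\Phi(a)$ and $\Phi_{a,b}(b)=\Phi(b)$.

Neither $\Phi$ nor $\Phi_{a,b}$ is assumed linear, and $\Phi_{a,b}$ may change with the pair. The map $F$ above is not in $\mathcal{TL}(\ell^1)$, because the pair $0,2e_1$ fails.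

Two facts come at once. First, every $\Phi\in\mathcal{TL}(X)$ is an isometry, since $\|\Phi(a)-\Phi(b)\|=\|\Phi_{a,b}(a)-\Phi_{a,b}(b)\|=\|a-b\|$. Second, recall the Mazur–Ulam theorem: a surjective isometry between normed spaces is affine. So for $\Phi\in\mathcal{TL}(X)$ and any $a,b$,
$$\Phi(b)-\Phi(a)=T(b-a)\quad\text{for some surjective real linear isometry } T=T_{a,b} \text{ of } X. \tag{1}$$
Conversely, (1) for all $a,b$ gives $\Phi\in\mathcal{TL}(X)$: take $\Phi_{a,b}(x)=T(x-a)+\Phi(a)$. So the class is governed by the orbits of vectors under surjective linear isometries.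

The smallest case is $X=\mathbb R$. Let $\Phi\in\mathcal{TL}(\mathbb R)$. After subtracting $\Phi(0)$ and changing the sign if necessary, $\Phi(0)=0$ and $\Phi(1)=1$. Then $|\Phi(x)|=|x|$ and $|\Phi(x)-1|=|x-1|$. If $\Phi(x)=-x$, the second equation reads $|x+1|=|x-1|$, so $x=0$. Hence $\Phi(x)=x$ for all $x$, and $\Phi$ is affine.

The question comes from Michiya Mori, "On 2-local nonlinear surjective isometries on normed spaces and C$^*$-algebras", arXiv:1907.02172 (2019): *is every mapping in $\mathcal{TL}(X)$ on a separable Banach space $X$ affine?* Two facts are given as known with it. One is a positive theorem, which we prove next. The other is that a nonseparable Banach space, an ultrapower of the real space $L^1[0,1]$ with respect to a free ultrafilter on $\mathbb N$, has a non-affine mapping in $\mathcal{TL}$. We shall not use the second fact. We shall see that the answer to the question is no, and that $L^1[0,1]$ itself is a counterexample.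

## Extreme points force straightness

**Theorem 1 (quoted with the problem as known).** If the real linear span of the extreme points of the closed unit ball of $X$ is dense in $X$, then every mapping in $\mathcal{TL}(X)$ is affine.

*Proof.* Let $\Phi\in\mathcal{TL}(X)$. Subtracting a constant, we may assume $\Phi(0)=0$. A surjective real linear isometry maps extreme points of the ball to extreme points of the ball.

**Step 1: lines in an extreme direction go to lines.** The purpose is to show that for each $a\in X$ and each extreme point $e$ there is an extreme point $e_a$ with $\Phi(a+te)=\Phi(a)+te_a$ for all real $t$. By (1), for $t\ne0$ we have $\Phi(a+te)-\Phi(a)=t\,e_t$ with $e_t$ extreme, and for $s\neq t$ we have $\Phi(a+te)-\Phi(a+se)=(t-s)e_{s,t}$ with $e_{s,t}$ extreme. If $0<s<t$, then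
$$e_t=\tfrac st\,e_s+\left(1-\tfrac st\right)e_{s,t},$$
and since $e_t$ is extreme, $e_s=e_t$. If $s<0<t$, then $(t-s)e_{s,t}=te_t+|s|e_s$, so the extreme point $e_{s,t}$ is a proper convex combination of $e_t$ and $e_s$, and $e_s=e_t$. So all $e_t$ with $t\neq 0$ coincide.

**Step 2: the image direction does not depend on $a$.** For $a,b\in X$ and all $t$,
$$\|a-b\|=\|\Phi(a+te)-\Phi(b+te)\|=\|\Phi(a)-\Phi(b)+t(e_a-e_b)\| .$$
The right side is unbounded in $t$ unless $e_a=e_b$. So $e_a=e_0=\Phi(e)$.

**Step 3: linearity.** We now have $\Phi(a+te)=\Phi(a)+t\Phi(e)$ for all $a\in X$, $t\in\mathbb R$ and extreme $e$. Applying this repeatedly from $a=0$ gives $\Phi(\sum t_ie_i)=\sum t_i\Phi(e_i)$ for finite sums. Therefore $\Phi$ is real linear on the span of the extreme points, and by density and continuity on $X$. $\square$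

For example, let $\ell^1(\Gamma;\mathbb K)$ be the space of families $(x_\gamma)_{\gamma\in\Gamma}$ with $\sum|x_\gamma|<\infty$. Every $\lambda e_\gamma$ with $|\lambda|=1$ is an extreme point of the ball. Indeed, if $\lambda e_\gamma=\frac12(u+v)$ with $\|u\|,\|v\|\le1$, then $\lambda=\frac12(u_\gamma+v_\gamma)$ with $|u_\gamma|,|v_\gamma|\le1$. This forces $u_\gamma=v_\gamma=\lambda$, and no norm is left for the other coordinates. The real span of these points is dense, so $\mathcal{TL}(\ell^1(\Gamma;\mathbb K))$ contains only affine maps.

This method says nothing about $L^1[0,1]$, because the unit ball there has no extreme points. If $\|f\|=1$, choose $E$ with $\int_E|f|=\frac12$; then $f$ is the midpoint of the two different unit vectors $2f\mathbf 1_E$ and $2f\mathbf 1_{[0,1]\setminus E}$. (A vector of norm less than $1$ is never extreme.) The midpoint count of the opening example gives no information either: for every $h\ne0$ there are several midpoints between $0$ and $h$, for instance $h\mathbf 1_E$ and $h\mathbf 1_{[0,1]\setminus E}$, where $E$ carries half of the mass of $|h|$. So let us find out what a surjective isometry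 of $L^1[0,1]$ does have to preserve.

## Full support survives every surjective isometry of $L^1$

Let $I=[0,1]$ and let $m$ be Lebesgue measure on $I$ or on a power of $I$. Equalities and disjointness of sets are modulo null sets.

**Definition.** A function $h\in L^1$ has *full support* if $\{h=0\}$ is null. Two functions $u,v$ are *disjoint* if $uv=0$ a.e.

On $I$, the functions $\mathbf 1$ and $x\mapsto x$ have full support, and $2\cdot\mathbf 1_{[0,1/2]}$ does not.

**Lemma 2.** Let $T$ be a surjective real linear isometry of $L^1(I;\mathbb K)$. Then $u,v$ are disjoint if and only if $Tu,Tv$ are, and $u$ has full support if and only if $Tu$ has.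

*Proof.* **Step 1: express disjointness through norms.** For scalars, the triangle inequality gives
$$|\alpha+\beta|+|\alpha-\beta|\le 2(|\alpha|+|\beta|).\tag{2}$$
When is (2) an equality? It then forces $|\alpha+\beta|=|\alpha|+|\beta|$ and $|\alpha-\beta|=|\alpha|+|\beta|$. Squaring these gives $\operatorname{Re}\alpha\bar\beta=|\alpha\beta|$ and $-\operatorname{Re}\alpha\bar\beta=|\alpha\beta|$, so $\alpha\beta=0$. Conversely, if $\alpha\beta=0$, both sides of (2) are clearly equal. Now insert $\alpha=u(x)$, $\beta=v(x)$. The function $2(|u|+|v|)-|u+v|-|u-v|$ is non-negative, so its integral is zero exactly when it vanishes a.e. Hence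
$$uv=0\ \text{a.e.}\iff \|u+v\|+\|u-v\|=2(\|u\|+\|v\|).$$
The right side is preserved by $T$ and by $T^{-1}$. This is the first claim.

**Step 2: express full support through disjointness.** A function $u$ has full support if and only if no $v\ne0$ is disjoint from $u$: if $\{u=0\}$ is not null, its indicator function is such a $v$, and if $u\neq 0$ a.e., then $uv=0$ forces $v=0$. Suppose $u$ has full support and $v$ is disjoint from $Tu$. Then $T^{-1}v$ is disjoint from $u$, so $T^{-1}v=0$ and $v=0$. Hence $Tu$ has full support. Applying this to $T^{-1}$ gives the converse. $\square$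

For instance, no surjective linear isometry sends $\mathbf 1$ to $2\cdot\mathbf 1_{[0,1/2]}$, although both have norm $1$.

## Norm and full support determine the orbit

The next lemma says that Lemma 2 found the only obstruction. It rests on a textbook fact. A *standard Borel space* is, for our purposes, a Borel subset of a complete separable metric space with its Borel sets. The isomorphism theorem for measures (Kechris, *Classical Descriptive Set Theory*, Thm 17.41) says that a non-atomic Borel probability measure on a standard Borel space is carried to Lebesgue measure on $I$ by some Borel isomorphism. By normalizing and composing, any two non-atomic finite Borel measures of equal positive total mass on standard Borel spaces are carried to each other by a Borel isomorphism.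

**Lemma 3.** Let $h,k\in L^1(I;\mathbb K)\setminus\{0\}$ with $\|h\|=\|k\|$, and suppose that either both $h,k$ have full support or neither has. Then there is a surjective $\mathbb K$-linear isometry $T$ of $L^1(I;\mathbb K)$ with $Th=k$.

Here is a case by hand: $h=\mathbf 1$ and $k(y)=2y$. The map $\tau(x)=\sqrt x$ carries $m$ to the measure $2y\,dy$, since $\tau^{-1}([0,y])=[0,y^2]$ has length $\int_0^y2s\,ds$. Put $(Tu)(y)=2y\,u(y^2)$. Substitution gives $\|Tu\|=\|u\|$, and $T\mathbf 1=k$. The general proof copies this formula.

*Proof.* Choose Borel representatives and put $A=\{h\ne0\}$, $B=\{k\ne0\}$.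

**Step 1: carry $h$ to $k$ on the supports.** The measures $|h|\,dm$ on $A$ and $|k|\,dm$ on $B$ are non-atomic finite Borel measures on standard Borel spaces, with equal positive total mass $\|h\|=\|k\|$. Let $\tau\colon A\to B$ be a Borel isomorphism carrying the first to the second, and define
$$T_1\colon L^1(A;\mathbb K)\to L^1(B;\mathbb K),\qquad T_1u=k\cdot\big((u/h)\circ\tau^{-1}\big).$$
It is well defined on a.e.-classes: if $u$ is changed on an $m$-null set $N\subset A$, then $T_1u$ changes only on $\tau(N)$, where $\int_{\tau(N)}|k|\,dm=\int_N|h|\,dm=0$; as $k\ne0$ on $B$, $\tau(N)$ is null. It is linear, and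
$$\int_B|T_1u|\,dm=\int_B|u/h|\circ\tau^{-1}\,|k|\,dm=\int_A|u/h|\,|h|\,dm=\int_A|u|\,dm .$$
The map $v\mapsto h\cdot((v/k)\circ\tau)$ is well defined and isometric for the same reasons, and it is the inverse of $T_1$. So $T_1$ is onto. Finally $T_1h=k\cdot 1=k$.

**Step 2: fill in the complements.** By hypothesis $I\setminus A$ and $I\setminus B$ are both null or both non-null. If both are null, take $T=T_1$. If both are non-null, apply Step 1 to the functions $\mathbf 1_{I\setminus A}/m(I\setminus A)$ and $\mathbf 1_{I\setminus B}/m(I\setminus B)$, which both have norm $1$. This gives a surjective linear isometry $T_2\colon L^1(I\setminus A;\mathbb K)\to L^1(I\setminus B;\mathbb K)$. Norms add over a set and its complement, so $T=T_1\oplus T_2$, acting by $T_1$ on the restriction to $A$ and by $T_2$ on the restriction to $I\setminus A$, is a surjective linear isometry of $L^1(I;\mathbb K)$ with $Th=k$. $\square$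

**Theorem 4.** Let $X=L^1(I;\mathbb K)$. A map $\Phi\colon X\to X$ is in $\mathcal{TL}(X)$ if and only if $\Phi$ is an isometry and, for all $a,b\in X$, $\Phi(a)-\Phi(b)$ has full support exactly when $a-b$ does.

*Proof.* If $\Phi\in\mathcal{TL}(X)$, it is an isometry, and by (1) $\Phi(a)-\Phi(b)$ is the image of $a-b$ under a surjective real linear isometry. Lemma 2 gives the statement on full support.

Conversely, let $\Phi$ have the two properties and let $a,b\in X$. If $a=b$, take the translation $\Phi_{a,b}(x)=x-a+\Phi(a)$. If $a\ne b$, put $h=b-a$ and $k=\Phi(b)-\Phi(a)$. Then $\|k\|=\|h\|\ne0$, and $k$ has full support if and only if $h$ does. Lemma 3 gives a surjective linear isometry $T$ with $Th=k$. The map $\Phi_{a,b}(x)=T(x-a)+\Phi(a)$ is a surjective isometry with $\Phi_{a,b}(a)=\Phi(a)$ and $\Phi_{a,b}(b)=\Phi(a)+k=\Phi(b)$. $\square$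

So the question for $L^1(I)$ is now concrete: is there a non-affine isometry of $L^1(I)$ into itself that respects full support of differences?

## Subgraph indicators: a bend that loses full support

The bent path of the opening turned one corner. In $L^1(\mathbb R)$ one can turn a new corner at every moment. For $t\in\mathbb R$ let $c_t\colon \mathbb R\to\mathbb R$ be
$$c_t=\mathbf 1_{[0,t)}\ \ (t\ge0),\qquad c_t=-\mathbf 1_{[t,0)}\ \ (t<0).$$
In all cases $c_t-c_s=\mathbf 1_{[s,t)}$ for $s<t$ (for $s<0<t$, for example, it is $\mathbf 1_{[0,t)}+\mathbf 1_{[s,0)}$). So $\|c_t-c_s\|=|t-s|$. Apply this above each point $x$: for real $f\in L^1(I)$ put $\Theta(f)(x,r)=c_{f(x)}(r)$, the signed indicator of the region between $0$ and the graph of $f$. By Tonelli,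
$$\|\Theta(f)-\Theta(g)\|=\int_I\int_{\mathbb R}|c_{f(x)}(r)-c_{g(x)}(r)|\,dr\,dx=\|f-g\| .$$
It is not affine: $\Theta(0)=0$, but $\Theta(2\cdot\mathbf 1)=\mathbf 1_{I\times[0,2)}$ differs from $2\,\Theta(\mathbf 1)=2\cdot\mathbf 1_{I\times[0,1)}$.

The target can be moved back to $L^1(I)$. With $\rho(r)=\frac12e^{-|r|}$, the map $u\mapsto u/\rho$ is a linear isometry of $L^1(I\times\mathbb R)$ onto $L^1(I\times\mathbb R,\rho\,dx\,dr)$. The measure $\rho\,dx\,dr$ is a non-atomic probability measure on a standard Borel space, so the isomorphism theorem yields a linear isometry onto $L^1(I)$. Let $R$ be the composition; it preserves full support in both directions. Then $R\circ\Theta$ is a non-affine isometry of $L^1(I)$ into itself.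

It is not in $\mathcal{TL}(L^1(I))$, and Theorem 4 shows exactly why. The difference $\mathbf 1-0$ has full support, but $\Theta(\mathbf 1)-\Theta(0)=\mathbf 1_{I\times[0,1)}$ vanishes on most of $I\times\mathbb R$. Only pairs of this type cause trouble: if $f-g$ vanishes on a non-null set $N$, then $\Theta(f)-\Theta(g)$ vanishes on $N\times\mathbb R$, and the pair passes the test.

The defect is visible in the path $c_t$: between times $s$ and $t$ it moves only over the interval $[s,t)$. What made the computation of norms work was only that the increment $c_t-c_s$ is non-negative with integral $t-s$. So look for a path whose increments are strictly positive *everywhere*, still with integral $t-s$. In terms of velocities, choose for each $t$ a density $p_t$ on $I$ with $p_t>0$ and $\int_Ip_t=1$. If $p_t$ did not depend on $t$, the path would be straight, so let it vary: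
$$p_t(\omega)=1+\tfrac12\sin t\,\sin(2\pi\omega)\in\left[\tfrac12,\tfrac32\right].$$
Integrating from $0$ to $t$ gives the path we use.

## Bending with strictly positive velocity

**Lemma 5.** For $t\in\mathbb R$ and $\omega\in I$ let
$$\varphi_t(\omega)=t+\tfrac12(1-\cos t)\sin(2\pi\omega).$$
For $s<t$ we have $\varphi_t(\omega)-\varphi_s(\omega)\ge\frac12(t-s)>0$ for all $\omega$, and $\int_I|\varphi_t-\varphi_s|\,d\omega=t-s$.

*Proof.* We have $\varphi_t-\varphi_s=(t-s)+\frac12(\cos s-\cos t)\sin(2\pi\omega)$, and $|\cos s-\cos t|\le t-s$. This gives the first claim. So $|\varphi_t-\varphi_s|=\varphi_t-\varphi_s$, and since $\int_0^1\sin(2\pi\omega)\,d\omega=0$, its integral is $t-s$. $\square$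

Note that $\varphi_0=0$, $\varphi_\pi(\omega)=\pi+\sin(2\pi\omega)$ and $\varphi_{2\pi}(\omega)=2\pi$. The path leaves the line of constant functions and returns to it at time $2\pi$.

**Theorem 6.** Let $X=L^1(I)$ be the space of real-valued integrable functions. There is a non-affine $\Phi\in\mathcal{TL}(X)$.

*Proof.* **Step 1: a non-affine isometry into $L^1(I^2)$.** We apply the path $\varphi$ above each point $x$. For $f\in L^1(I)$ define
$$\Psi(f)(x,\omega)=\varphi_{f(x)}(\omega)\qquad((x,\omega)\in I^2).$$
This is measurable, since $(t,\omega)\mapsto\varphi_t(\omega)$ is continuous. If $f$ is changed on a null set $N$, then $\Psi(f)$ changes only on the null set $N\times I$. It is integrable, because $\varphi_0=0$ and Lemma 5 give $\int_I|\varphi_{f(x)}(\omega)|\,d\omega=|f(x)|$. By Fubini and Lemma 5, for $f,g\in L^1(I)$,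
$$\|\Psi(f)-\Psi(g)\|=\int_I\int_I|\varphi_{f(x)}(\omega)-\varphi_{g(x)}(\omega)|\,d\omega\,dx=\int_I|f-g|\,dx=\|f-g\|.\tag{3}$$
Also by Lemma 5, $\varphi_{f(x)}(\omega)=\varphi_{g(x)}(\omega)$ happens only if $f(x)=g(x)$. So
$$\{\Psi(f)-\Psi(g)=0\}=\{f-g=0\}\times I.\tag{4}$$
To see $\Psi$ at work, let $f=\pi\mathbf 1_{[1/2,1]}$. Then $\Psi(f)$ is $0$ for $x<\frac12$ and $\pi+\sin(2\pi\omega)$ for $x\ge\frac12$. Its norm is $\frac\pi2=\|f\|$, and it vanishes exactly over the half of $I$ where $f$ does.

**Step 2: return to $L^1(I)$.** By the isomorphism theorem there is a Borel isomorphism $\sigma\colon I^2\to I$ carrying Lebesgue measure to Lebesgue measure. The map $S\colon L^1(I^2)\to L^1(I)$, $Su=u\circ\sigma^{-1}$, is a surjective linear isometry, and $Su$ has full support if and only if $u$ does. Put $\Phi=S\circ\Psi$.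

**Step 3: $\Phi\in\mathcal{TL}(X)$.** By (3), $\Phi$ is an isometry. By (4), the zero set of $\Psi(f)-\Psi(g)$ has measure $m(\{f-g=0\})$, so $\Psi(f)-\Psi(g)$, and hence $\Phi(f)-\Phi(g)$, has full support exactly when $f-g$ does. Theorem 4 applies.

**Step 4: $\Phi$ is not affine.** We have $\Phi(0)=0$. If $\Phi$ were affine, it would be real linear, and so would $\Psi=S^{-1}\Phi$. But $\Psi(2\pi\mathbf 1)=2\pi$, while $2\Psi(\pi\mathbf 1)=2\pi+2\sin(2\pi\omega)$. $\square$

Since $L^1[0,1]$ is a separable Banach space, the answer to the question is no.

## Measure algebras and homogeneous pieces of $L^1(\mu)$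

The same construction decides the matter for every $L^1$-space, real or complex.

**Theorem 7.** Let $\mu$ be any measure and $X=L^1(\mu;\mathbb K)$. Every mapping in $\mathcal{TL}(X)$ is affine if and only if $X$ is isometrically isomorphic to $\ell^1(\Gamma;\mathbb K)$ for some set $\Gamma$. In particular, among the separable spaces $L^1(\mu;\mathbb K)$, affineness fails exactly when $\mu$ has a non-trivial non-atomic part on a set of finite measure, that is, when some set of finite positive measure contains no atom.

We need some vocabulary. The *measure algebra* of a finite measure space is the Boolean algebra of its measurable sets modulo null sets, together with the measure. A *principal ideal* consists of all elements below a given one $E$, that is, the measurable subsets of $E$. An *atom* is a set of positive measure all of whose measurable subsets are null or co-null in it. The *type* of a measure algebra is the least cardinality of a set of elements that generates it as a complete Boolean algebra. It is *homogeneous of type $\kappa$* if every nonzero principal ideal has type $\kappa$. For example, the algebra of Lebesgue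 measure on $I$ is homogeneous of type $\aleph_0$: the ideal below $E$ is generated by the countably many sets $E\cap[p,q]$ with $p,q$ rational, and no finite set generates it, because a finite set generates a finite algebra and the ideal is infinite. Note that the type refers only to the Boolean algebra and not to the values of the measure.

For an infinite cardinal $\kappa$ let $m_\kappa$ be product Lebesgue measure on $I^\kappa$. We use Maharam's theorem (D. Maharam, Proc. Nat. Acad. Sci. USA 28 (1942); see also Lacey, *The Isometric Theory of Classical Banach Spaces*, §14) in the following form.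

1. Every finite measure algebra is a countable direct sum of atoms and of positive multiples of the measure algebras of $m_\kappa$, $\kappa$ infinite.
2. The measure algebra of $m_\kappa$ is homogeneous of type $\kappa$, and homogeneous finite measure algebras of the same type and the same total mass are isomorphic, by an isomorphism preserving the measure.

Measure-preserving isomorphisms act on $L^1$. Let $\pi$ be one, from the measure algebra of a finite measure space $P$ to that of $Q$. On simple functions over disjoint sets, $\sum c_i\mathbf 1_{E_i}\mapsto\sum c_i\mathbf 1_{\pi(E_i)}$ is well defined, linear and isometric, and its range is all simple functions on $Q$. So it extends to a linear isometry $U$ of $L^1(P;\mathbb K)$ onto $L^1(Q;\mathbb K)$ with $U\mathbf 1=\mathbf 1$.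

Finally, the *$\ell^1$-sum* $\big(\bigoplus_jX_j\big)_1$ is the space of families $(x_j)$ with $x_j\in X_j$ and $\sum\|x_j\|<\infty$, normed by this sum; for two spaces we write $Y\oplus_1Z$. Thus $\ell^1(\Gamma;\mathbb K)$ is the $\ell^1$-sum of copies of $\mathbb K$.

## Affineness exactly for $\ell^1(\Gamma)$

*Proof of Theorem 7.* Whether every map in $\mathcal{TL}(X)$ is affine depends on $X$ only up to isometric isomorphism. If $V\colon X\to X'$ is a surjective linear isometry and $\Phi\in\mathcal{TL}(X)$, then $V\Phi V^{-1}\in\mathcal{TL}(X')$, with $V\Phi_{V^{-1}a',V^{-1}b'}V^{-1}$ as the isometry for the pair $a',b'$; and $V\Phi V^{-1}$ is affine if and only if $\Phi$ is.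

**The "if" part.** This was done after Theorem 1: the real span of the extreme points $\lambda e_\gamma$ is dense in $\ell^1(\Gamma;\mathbb K)$. (If $\Gamma=\emptyset$, the space is $\{0\}$ and there is nothing to prove.)

For the "only if" part we assume that $X$ is not isometrically isomorphic to any $\ell^1(\Gamma;\mathbb K)$ and construct a non-affine map.

**Step 1: decomposition.** The aim is to split off from $X$ a summand $L^1(I^\kappa;\mathbb K)$. By Zorn's lemma take a maximal family $\mathcal E$ of pairwise almost disjoint sets of finite positive measure. Let $f\in L^1(\mu;\mathbb K)$. Its support is a countable union of sets $D_n$ of finite measure. Each $D_n$ meets only countably many $E\in\mathcal E$ in positive measure, since $\sum_{E\in\mathcal F}\mu(D_n\cap E)\le\mu(D_n)$ for every finite $\mathcal F\subset\mathcal E$. So the support of $f$ meets only countably many members of $\mathcal E$ in positive measure. These cover the support up to a null set: otherwise the uncovered part of some $D_n$ would have finite positive measure and would be almost disjoint from every member of $\mathcal E$, against maximality. Hence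 $f=\sum_Ef\mathbf 1_E$ with $\|f\|=\sum_E\|f\mathbf 1_E\|$. Conversely, if $f_E\in L^1(\mu|_E;\mathbb K)$ with $\sum\|f_E\|<\infty$, only countably many $f_E$ are nonzero and their sum converges in $L^1(\mu;\mathbb K)$. So $L^1(\mu;\mathbb K)$ is the $\ell^1$-sum of the spaces $L^1(\mu|_E;\mathbb K)$, $E\in\mathcal E$.

By item 1 of Maharam's theorem, each $E$ is, up to a null set, a countable disjoint union of measurable pieces, each of which is an atom or has measure algebra isomorphic to a positive multiple of that of some $m_\kappa$. Accordingly $L^1(\mu|_E;\mathbb K)$ is the $\ell^1$-sum of the spaces over the pieces. Over an atom $D$, measurable functions are a.e. constant, and $c\mathbf 1_D\mapsto c\,\mu(D)$ identifies the space with $\mathbb K$. Over a piece of the second kind, the space is isometric to $L^1(I^\kappa,r\,m_\kappa;\mathbb K)$ for some $r>0$, and $u\mapsto ru$ maps this isometrically onto $L^1(I^\kappa;\mathbb K)$. Altogether $X$ is isometrically isomorphic to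
$$\ell^1(\Gamma;\mathbb K)\oplus_1\Big(\bigoplus_{j\in J}L^1(I^{\kappa_j};\mathbb K)\Big)_1,\qquad\kappa_j\ \text{infinite cardinals}.\tag{5}$$
By our assumption $J\ne\emptyset$. Singling out one $j\in J$ we get $X\cong Y\oplus_1Z$ with $Z=L^1(I^\kappa;\mathbb K)$, $\kappa$ infinite.

**Step 2: reduction to $Z$.** We show that a non-affine $\Phi\in\mathcal{TL}(Z)$ is enough. The map $\mathrm{id}_Y\oplus\Phi$ is then not affine. For a pair $(y,a),(y',b)$ the map $\mathrm{id}_Y\oplus\Phi_{a,b}$ is a surjective isometry of $Y\oplus_1Z$ and agrees with $\mathrm{id}_Y\oplus\Phi$ at both points. So $\mathrm{id}_Y\oplus\Phi\in\mathcal{TL}(Y\oplus_1Z)$.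

**Step 3: Lemma 3 holds for $Z$.** We claim: if $h,k\in Z\setminus\{0\}$ have equal norms, and both or neither have full support, then $Th=k$ for some surjective linear isometry $T$ of $Z$. Point maps as in Lemma 3 are replaced by isomorphisms of measure algebras. Let $A=\{h\ne0\}$ and $B=\{k\ne0\}$. On $A$ the measures $|h|\,m_\kappa$ and $m_\kappa$ have the same null sets. So the measure algebra of $|h|\,m_\kappa$ on $A$ is, as a Boolean algebra, a principal ideal of the measure algebra of $m_\kappa$. Principal ideals of this ideal are again principal ideals of the large algebra, so it is homogeneous of type $\kappa$. The same holds for $|k|\,m_\kappa$ on $B$. The total masses are $\|h\|=\|k\|$. By item 2 the two algebras are isomorphic, and we get a surjective linear isometry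
$$U\colon L^1(A,|h|m_\kappa;\mathbb K)\to L^1(B,|k|m_\kappa;\mathbb K),\qquad U\mathbf 1_A=\mathbf 1_B .$$
Put $T_1u=k\cdot U(u/h)$. Here $u\mapsto u/h$ is a linear isometry of $L^1(A,m_\kappa;\mathbb K)$ onto $L^1(A,|h|m_\kappa;\mathbb K)$, since $\int_A|u/h|\,|h|\,dm_\kappa=\int_A|u|\,dm_\kappa$. Likewise $v\mapsto kv$ is one of $L^1(B,|k|m_\kappa;\mathbb K)$ onto $L^1(B,m_\kappa;\mathbb K)$. So $T_1$ is a linear isometry of $L^1(A,m_\kappa;\mathbb K)$ onto $L^1(B,m_\kappa;\mathbb K)$, and $T_1h=k\cdot\mathbf 1_B=k$. If the complements of $A$ and $B$ are both null, take $T=T_1$. If both are non-null, the same construction with the normalized indicator functions of the complements gives $T_2$, and $T=T_1\oplus T_2$.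

**Step 4: an isometric path system indexed by $\mathbb K$.** For $\mathbb K=\mathbb C$ we need a substitute for $t\mapsto\varphi_t$. Treating real and imaginary parts separately does not work. The map $z\mapsto\varphi_{\operatorname{Re}z}+i\varphi_{\operatorname{Im}z}$ sends $z=\pi+2\pi i$ to $\pi+\sin(2\pi\omega)+2\pi i$, whose norm $\int_0^1\sqrt{(\pi+\sin2\pi\omega)^2+4\pi^2}\,d\omega$ is strictly larger than $\sqrt{\pi^2+4\pi^2}=|z|$, by strict convexity of $s\mapsto\sqrt{(\pi+s)^2+4\pi^2}$ and Jensen's inequality. Instead, look at $z$ from all directions at once: its projections $\operatorname{Re}(e^{-2\pi i\theta}z)$, $\theta\in I$, have average modulus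
$$\int_0^1|\operatorname{Re}(e^{-2\pi i\theta}z)|\,d\theta=|z|\int_0^1|\cos2\pi\theta|\,d\theta=\tfrac2\pi|z|,\tag{6}$$
and each projection is a real number, which we can bend. For $z\in\mathbb K$ and $\theta,\omega\in I$ put
$$\psi_z(\theta,\omega)=\tfrac\pi2\,\varphi_{\operatorname{Re}(e^{-2\pi i\theta}z)}(\omega).$$
For $z,w\in\mathbb K$, Lemma 5 and (6) applied to $z-w$ give
$$\int_{I^2}|\psi_z-\psi_w|\,d\theta\,d\omega=\tfrac\pi2\int_0^1|\operatorname{Re}(e^{-2\pi i\theta}(z-w))|\,d\theta=|z-w|.\tag{7}$$
If $z\ne w$, then $\operatorname{Re}(e^{-2\pi i\theta}(z-w))\ne0$ for all but finitely many $\theta$, and for these $\theta$ Lemma 5 gives $\psi_z(\theta,\omega)\ne\psi_w(\theta,\omega)$ for every $\omega$. So $\psi_z-\psi_w\ne0$ a.e. on $I^2$. Also $\psi_0=0$.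

**Step 5: the map on $Z$.** Apply the system $\psi$ above each point: for $f\in Z$ put
$$\Psi(f)(x,\theta,\omega)=\psi_{f(x)}(\theta,\omega)\qquad\text{on } I^\kappa\times I^2 .$$
It is measurable because $(z,\theta,\omega)\mapsto\psi_z(\theta,\omega)$ is continuous, and a change of $f$ on a null set changes it only on a null set. By $\psi_0=0$ and (7) it is integrable. By Fubini and (7), $\|\Psi(f)-\Psi(g)\|=\int_{I^\kappa}|f-g|\,dm_\kappa=\|f-g\|$. Over each $x$ with $f(x)=g(x)$ the two functions agree, and over each $x$ with $f(x)\ne g(x)$ they differ a.e. on $I^2$. So, by Fubini,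
$$\{\Psi(f)=\Psi(g)\}=\{f=g\}\times I^2\quad\text{up to a null set}.\tag{8}$$
As $\kappa$ is infinite, $\kappa+2=\kappa$, and a bijection of index sets identifies $I^\kappa\times I^2$ with $I^\kappa$, preserving the measure. This gives a surjective linear isometry $S\colon L^1(I^\kappa\times I^2;\mathbb K)\to Z$ that preserves full support in both directions. Put $\Phi=S\circ\Psi\colon Z\to Z$.

Let $a,b\in Z$. If $a=b$, the translation $x\mapsto x-a+\Phi(a)$ is the required isometry. If $a\ne b$, put $h=b-a$ and $k=\Phi(b)-\Phi(a)$. Then $\|k\|=\|h\|\ne0$, and by (8) $k$ has full support if and only if $h$ does. Step 3 gives a surjective linear isometry $T$ with $Th=k$, and $\Phi_{a,b}(x)=T(x-a)+\Phi(a)$ is as required. So $\Phi\in\mathcal{TL}(Z)$.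

**Step 6: $\Phi$ is not affine.** Since $\Phi(0)=0$, it suffices to see that $\Psi$ is not real linear, and constants suffice for this. With $r=\cos2\pi\theta$,
$$\Psi(2\pi\mathbf 1)=\tfrac\pi2\big[2\pi r+\tfrac12(1-\cos2\pi r)\sin2\pi\omega\big],\qquad 2\Psi(\pi\mathbf 1)=\tfrac\pi2\big[2\pi r+(1-\cos\pi r)\sin2\pi\omega\big].$$
Using $1-\cos2\pi r=2-2\cos^2\pi r$, we find
$$\Psi(2\pi\mathbf 1)-2\Psi(\pi\mathbf 1)=\tfrac\pi4\big[(1-\cos2\pi r)-2(1-\cos\pi r)\big]\sin2\pi\omega=\tfrac\pi2\cos(\pi r)\,(1-\cos\pi r)\,\sin(2\pi\omega).$$
As $r\in[-1,1]$, the factors in $r$ vanish only for $r=\pm\frac12$ and $r=0$, hence for finitely many $\theta$, and $\sin 2\pi\omega$ vanishes for finitely many $\omega$. So the difference is nonzero a.e., and $\Phi$ is not affine. With Step 2 this proves the "only if" part.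

**Step 7: the separable spaces.** We translate the criterion into a property of $\mu$. In (5), $X$ is isometrically isomorphic to some $\ell^1(\Gamma;\mathbb K)$ exactly when $J=\emptyset$: if $J=\emptyset$ this is clear, and if $J\ne\emptyset$ then Steps 2 to 6 give a non-affine map in $\mathcal{TL}(X)$, which the "if" part excludes for $\ell^1(\Gamma;\mathbb K)$. It remains to see that $J=\emptyset$ if and only if every set of finite positive measure contains an atom. If $J\ne\emptyset$, some $E\in\mathcal E$ has a piece whose measure algebra is a multiple of that of $m_\kappa$; this piece has finite positive measure and contains no atom. Conversely, let $D$ have finite positive measure and contain no atom. As $D$ is covered by countably many members of $\mathcal E$ up to a null set, $D\cap E$ has positive measure for some $E\in\mathcal E$. If $J=\emptyset$, then $E$ is a countable union of atoms up to a null set, and $D$ meets one of them in a set of positive measure. That set is itself an atom, contained in $D$, a contradiction. Hence $J\ne\emptyset$. In particular this holds when $L^1(\mu;\mathbb K)$ is separable, which is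 the final statement. $\square$

Take $\kappa=\aleph_0$. The measure $m_{\aleph_0}$ is a non-atomic probability measure on the standard Borel space $I^{\aleph_0}$, so the isomorphism theorem gives $L^1(I^{\aleph_0};\mathbb K)\cong L^1([0,1];\mathbb K)$. Hence both the real and the complex separable Banach space $L^1[0,1]$ carry non-affine mappings in $\mathcal{TL}$.
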